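# Positive maximal isotropic subbundles and the operator $\sqrt h(\Lambda)c_n(\Lambda)$ in algebraic cobordism

All schemes are over $\mathbb C$. In Sections 11 and 12 they are moreover quasi-projective.

## 1. Oriented Borel–Moore theories and their Chern operators

**Definition 1 (oriented Borel–Moore homology theory).** Such a theory, in the sense of Levine–Morel, *Algebraic Cobordism* (Springer 2007), assigns to each scheme $X$ a graded abelian group $\mathcal H_*(X)$, with push-forwards $f_*$ along projective morphisms, pull-backs $f^*$ along local complete intersection (l.c.i.) morphisms, and external products $\mathcal H_*(X)\times\mathcal H_*(Y)\to\mathcal H_*(X\times Y)$ with a unit $1\in\mathcal H_*(\operatorname{Spec}\mathbb C)$. These are functorial and compatible with one another (in particular $f_*$ and $g^*$ commute in transverse squares). A line bundle $L$ with zero section $s$ gives the operator $c_1(L)=s^*s_*:\mathcal H_*(X)\to\mathcal H_{*-1}(X)$. The axioms include the projective bundle formula and extended homotopy invariance: for a torsor $a:X'\to X$ under a vector bundle, $a^*$ is an isomorphism.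 The projective bundle formula leads to Chern operators $c_i(V):\mathcal H_*(X)\to\mathcal H_{*-i}(X)$ for every vector bundle $V$.

Write $R=\mathcal H_*(\operatorname{Spec}\mathbb C)$, a commutative ring. For smooth $X$ with structure map $\pi$, put $1_X=\pi^*1$, the fundamental class.

An intersection theory for schemes in the sense of Kiem–Park is in particular an oriented Borel–Moore homology theory. We use three textbook facts.

* **(F1)** The operators $c_1(L)$ commute and are locally nilpotent, so power series in them act. Chern operators commute with projective push-forward, $p_*c_i(p^*V)=c_i(V)p_*$, and with pull-back, $p^*c_i(V)=c_i(p^*V)p^*$.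
* **(F2)** Pull-back along a projective bundle, hence along a full flag bundle, is injective. If $V$ has a filtration with line bundle quotients $L_1,\dots,L_n$, then $c_i(V)=s_i(c_1(L_1),\dots,c_1(L_n))$, where $s_i$ is the $i$-th elementary symmetric polynomial. Moreover $\mathcal H_*(\mathbb P^N\times\mathbb P^N)\cong R[u_1,u_2]/(u_1^{N+1},u_2^{N+1})$, where $u_i$ corresponds to $c_1(\mathrm{pr}_i^*\mathcal O(1))$ acting on the fundamental class; similarly for $\mathbb P^N$.
* **(F3)** $c_1(L\otimes M)=F(c_1(L),c_1(M))$ for a formal group law $F(u,v)\in R[[u,v]]$. If $\chi(u)$ is its formal inverse, then $c_1(L^\vee)=\chi(c_1(L))$.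

By (F1) and (F2) the operators $c_i(V)$ are commuting and locally nilpotent too (check on the flag bundle), so power series in $c_1(V),\dots,c_n(V)$ act on $\mathcal H_*(X)$.

**Example 1.** In Chow homology $A_*$ one has $F(u,v)=u+v$ and $\chi(u)=-u$. The theory $K_0[\beta,\beta^{-1}]$ assigns to $X$ the group $K_0(X)[\beta,\beta^{-1}]$, with $c_1(L)\alpha=(1-[L^\vee])\cdot\alpha\cdot\beta$. With $u=c_1(L)$ and $v=c_1(M)$ we have $[L^\vee]=1-\beta^{-1}u$ and $[M^\vee]=1-\beta^{-1}v$. Hence $c_1(L\otimes M)=\beta\bigl(1-(1-\beta^{-1}u)(1-\beta^{-1}v)\bigr)=u+v-\beta^{-1}uv$.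

**Algebraic cobordism.** Integral $\Omega_*$ is the Levine–Morel theory. Its group $\Omega_*(X)$ is generated by the classes $[Y\to X]=f_*1_Y$ of projective maps $f:Y\to X$ with $Y$ smooth, and its coefficient ring is the Lazard ring $\mathbb L$, over which $F$ is the universal formal group law. Until the end of Section 10, $\Omega_*$ has $\mathbb Q$-coefficients. It is then an intersection theory for schemes in the sense of Kiem–Park, and it satisfies the Kimura sequence: for every proper surjective $p:Y\to X$, the sequence
$$\Omega_*(Y\times_XY)\xrightarrow{\,p_{1*}-p_{2*}\,}\Omega_*(Y)\xrightarrow{\,p_*\,}\Omega_*(X)\to0\tag{1}$$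
is exact. We shall use only that $p_*$ is surjective.

**Example 2.** If $Y=X\times\mathbb P^1$ and $s$ is the section at a point of $\mathbb P^1$, then $p_*s_*=\mathrm{id}$, so $p_*$ is visibly surjective. Rational coefficients matter for general $p$: in Chow homology, $p:\mathbb P^1\to\mathbb P^1$, $z\mapsto z^2$, has $p_*[\mathbb P^1]=2[\mathbb P^1]$. So $p_*$ is not onto $A_1(\mathbb P^1)$ with $\mathbb Z$-coefficients, while with $\mathbb Q$-coefficients $[\mathbb P^1]=p_*(\tfrac12[\mathbb P^1])$.

## 2. The series $g$, $h$, $\sqrt h$ and the operators $E_\varphi$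

**Definition 2 (the series $g$).** $g(u)\in R[[u]]$ is the power series with $c_1(L^\vee)=g(c_1(L))\,c_1(L)$ for every line bundle $L$ on every scheme.

Since $\chi(u)=-u+\cdots$ is divisible by $u$, the series $\chi(u)/u$ has this property. It is the only one: testing on $\mathcal O(1)$ over $\mathbb P^N$ for all $N$, (F2) forces $u\,g(u)=\chi(u)$ in $R[[u]]$. So
$$\chi(u)=u\,g(u),\qquad g(0)=-1,\qquad g(\chi(u))\,g(u)=1.\tag{2}$$
The last identity follows from $u=\chi(\chi(u))=\chi(u)\,g(\chi(u))=u\,g(u)\,g(\chi(u))$ by canceling $u$.

**Definition 3 (the series $h$ and $\sqrt h$).** For $n\ge0$, let $h\in R[[s_1,\dots,s_n]]$ be the series with $h(s_1,\dots,s_n)=(-1)^n\prod_{i=1}^ng(u_i)$, where the $s_i$ are the elementary symmetric polynomials in the $u_i$. Then $h(0,\dots,0)=1$. If $\tfrac12\in R$, let $\sqrt h$ be the unique series with $\sqrt h^{\,2}=h$ and $\sqrt h(0,\dots,0)=1$. For $V$ of rank $n$ put $\sqrt h(V)=\sqrt h(c_1(V),\dots,c_n(V))$.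

Square roots with constant term $1$ exist when $\tfrac12\in R$, because the binomial series of $(1+x)^{1/2}$ has coefficients in $\mathbb Z[\tfrac12]$. They are unique: if $a^2=b^2$ with constant terms $1$, then $(a-b)(a+b)=0$, and $a+b$ is a unit because its constant term $2$ is.

**Example 3.** In $A_*$ with $\mathbb Q$-coefficients, $g=-1$ and $\sqrt h(V)=1$. In $K_0[\beta,\beta^{-1}]$ with $\mathbb Q$-coefficients, $c_1(L^\vee)\alpha=(1-[L])\alpha\beta=-[L]\,c_1(L)\alpha$, so $g(c_1(L))$ is multiplication by $-[L]$. Hence $\sqrt h(V)=[\sqrt{\det V}]$, and for a line bundle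
$$\sqrt h(L)c_1(L)=[L]^{1/2}(1-[L^\vee])\beta=\bigl([L]^{1/2}-[L]^{-1/2}\bigr)\beta ,$$
which changes sign when $L$ is replaced by $L^\vee$. The plain $c_1(L)$ does not.

**Definition 4 (the operators $E_\varphi$).** For $\varphi\in R[[u]]$ with $\varphi(0)=1$, write $\prod_{i=1}^n\varphi(u_i)=H_\varphi(s_1,\dots,s_n)$. For $V$ of rank $n$ put
$$\varphi(V)=H_\varphi(c_1(V),\dots,c_n(V)),\qquad E_\varphi(V)=\varphi(V)\,c_n(V).$$

If $\tfrac12\in R$, let $r\in R[[u]]$ be the square root of $-g$ with $r(0)=1$. The series $\prod_ir(u_i)$ squares to $\prod_i(-g(u_i))=h$ and has constant term $1$, so by uniqueness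
$$\sqrt h(V)=r(V),\qquad \sqrt h(V)c_n(V)=E_r(V).\tag{3}$$

The sign change seen in Example 3 is the following condition on $\varphi$:
$$\varphi(\chi(u))\,\chi(u)=-\varphi(u)\,u\quad\text{in }R[[u]].\tag{4}$$

**The series $r$ satisfies (4).** By (2), $r(\chi(u))^2=-g(\chi(u))=-g(u)^{-1}=(r(u)^{-1})^2$. Both $r(\chi(u))$ and $r(u)^{-1}$ have constant term $1$, so they are equal. Therefore
$$r(\chi(u))\,\chi(u)=r(u)^{-1}g(u)\,u=-r(u)^{-1}r(u)^2u=-r(u)\,u .$$

**Example 4.** For $A_*$ with $\mathbb Z$-coefficients, $\chi(u)=-u$ and $\varphi=1$ satisfies (4). No division by $2$ is needed there.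

## 3. Quadratic bundles and the two families

Let $F$ be a vector bundle of rank $2n$ with a nondegenerate quadratic form $q:F\to\mathcal O_X$ and polar form $b(x,y)=q(x+y)-q(x)-q(y)$. A subbundle is isotropic if $q$ vanishes on it; then $b$ vanishes on it too. A maximal isotropic subbundle $\Lambda$ is one of rank $n$; it satisfies $\Lambda=\Lambda^\perp$.

**Example 5.** For $V$ of rank $n$, the hyperbolic bundle $V\oplus V^\vee$ with $q(v,\xi)=\xi(v)$ has the maximal isotropic subbundles $V$ and $V^\vee$.

We use the following standard linear algebra (Griffiths–Harris, *Principles of Algebraic Geometry*, Ch. 6; Mumford, *Theta characteristics of an algebraic curve*). Over an algebraically closed field the maximal isotropic subspaces form two families, the two components of the isotropic Grassmannian. Two of them, $A$ and $B$, lie in the same family if and only if $n-\dim(A\cap B)$ is even. In families over a base, the parity of $n-\dim(A\cap B)$ is locally constant. Also, $\dim(A\cap B)$ is unchanged by field extension.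

**Example 6.** For $n=1$ and $q=xy$ on a plane, the isotropic lines are the two axes, one in each family. For $n=2$ and $q=x_1y_1+x_2y_2$, with basis $e_1,e_2,f_1,f_2$, the spaces $\langle e_1,e_2\rangle$ and $\langle f_1,f_2\rangle$ lie in the same family, while $\langle e_1,e_2\rangle$ and $\langle e_1,f_2\rangle$ meet in a line and lie in opposite families.

**Definition 5 ($SO(2n)$-bundle, positive subbundle).** An $SO(2n)$-bundle is such an $(F,q)$ together with an orientation: a trivialization $\det F\cong\mathcal O_X$ whose square is the isomorphism $(\det F)^{\otimes2}\cong\mathcal O_X$ induced by $q$. The orientation singles out one of the two families at every point, and $\Lambda$ is positive if each of its fibers lies in that family. In particular, two positive maximal isotropic subbundles lie in the same family at every point.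

**Example 7.** On a connected scheme, $F=V\oplus V^\vee$ has $\det F=\det V\otimes\det V^\vee\cong\mathcal O_X$. A suitable constant multiple of this trivialization is an orientation, and there are exactly two orientations, differing by a sign. Choose the one for which $V$ is positive. Since $V\cap V^\vee=0$, the subbundle $V^\vee$ is positive exactly when $n$ is even.

## 4. Independence of $\sqrt h(\Lambda)c_n(\Lambda)$ from $\Lambda$

An $SO(2n)$-bundle may have many positive maximal isotropic subbundles $\Lambda$, which need not be isomorphic to each other. Take the top Chern operator of one of them, corrected by the factor $\sqrt h(\Lambda)$. Does the result depend on $\Lambda$, or only on $F$? Fulton's conjecture for $\mathcal H_*$ says that it depends only on $F$: for positive $\Lambda_1,\Lambda_2$ in an $SO(2n)$-bundle $F$ over a scheme $X$,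
$$\sqrt h(\Lambda_1)c_n(\Lambda_1)=\sqrt h(\Lambda_2)c_n(\Lambda_2):\mathcal H_*(X)\to\mathcal H_{*-n}(X).$$
With $\mathbb Q$-coefficients, the case of $A_*$ is due to Edidin–Graham and that of $K_0[\beta,\beta^{-1}]$ to Anderson. The question for $\Omega_*$ comes from Young-Hoon Kiem and Hyeonjun Park, "Localizing virtual cycles for Donaldson-Thomas invariants of Calabi-Yau 4-folds", arXiv:2012.13167 (2020). The answer is yes.

**Theorem 1.** Let $X$ be a scheme, $(F,q)$ a nondegenerate quadratic bundle of rank $2n$ on $X$, and $\Lambda_1,\Lambda_2\subset F$ maximal isotropic subbundles such that $n-\dim(\Lambda_1\cap\Lambda_2)_x$ has the same parity $\varepsilon\in\{0,1\}$ at all points $x\in X$. Then, for $\Omega_*$ with $\mathbb Q$-coefficients,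
$$\sqrt h(\Lambda_2)c_n(\Lambda_2)=(-1)^\varepsilon\sqrt h(\Lambda_1)c_n(\Lambda_1):\Omega_*(X)\to\Omega_{*-n}(X).$$
If $F$ is an $SO(2n)$-bundle and $\Lambda_1,\Lambda_2$ are positive, then $\varepsilon=0$, so Fulton's conjecture holds for $\Omega_*$.

Here $(\Lambda_1\cap\Lambda_2)_x$ means the intersection of the fibers at $x$. Sections 5–10 prove Theorem 1. Sections 11 and 12 prove two stronger statements, Theorems 2 and 3.

## 5. Multiplicativity and oddness of $E_\varphi$

The purpose of this section is to record the only three properties of $E_\varphi$ that the proof of Theorem 1 uses.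

**Lemma 1.** Let $\varphi\in R[[u]]$ with $\varphi(0)=1$.

(a) For an exact sequence $0\to V'\to V\to V''\to0$ of vector bundles, $E_\varphi(V)=E_\varphi(V')E_\varphi(V'')$.

(b) If $\varphi$ satisfies (4), then $E_\varphi(L^\vee)=-E_\varphi(L)$ for every line bundle $L$.

(c) $p_*E_\varphi(p^*V)=E_\varphi(V)p_*$ for $p$ projective.

**Proof.** (a) Pull back along $\mathrm{Fl}(V')\times_X\mathrm{Fl}(V'')\to X$. This is a composite of two flag bundle projections, so the pull-back on $\mathcal H_*$ is injective by (F2), and it commutes with Chern operators by (F1). So it is enough to prove the identity upstairs. There $V'$ has a filtration with line bundle quotients $L_1,\dots,L_{n'}$ and $V''$ one with quotients $L_{n'+1},\dots,L_n$. The filtration of $V'$, followed by the preimages in $V$ of the filtration of $V''$, is a filtration of $V$ with quotients $L_1,\dots,L_n$. By (F2), $c_i(V)=s_i(c_1(L_1),\dots,c_1(L_n))$, so the definition of $H_\varphi$ gives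
$$E_\varphi(V)=\prod_{i=1}^n\varphi(c_1(L_i))\,c_1(L_i),$$
and the same formula holds for $V'$ (over $i\le n'$) and $V''$ (over $i>n'$). Multiply.

(b) $E_\varphi(L^\vee)=\varphi(\chi(c))\,\chi(c)$ with $c=c_1(L)$. Substitute $u=c$ in (4).

(c) This is (F1), applied to each monomial in the Chern operators. $\square$

## 6. Split bundles and intersections of constant rank

**Rank two.** Let $n=1$ and $F=L\oplus L^\vee$, hyperbolic. The subbundles $L$ and $L^\vee$ are in opposite families, so $\varepsilon=1$, and Theorem 1 claims $E_r(L^\vee)=-E_r(L)$. That is Lemma 1(b).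

**Rank four, split.** Let $n=2$ and $F=(L_1\oplus L_2)\oplus(L_1^\vee\oplus L_2^\vee)$. By Lemma 1, $E_r(L_1^\vee\oplus L_2^\vee)=(-1)^2E_r(L_1\oplus L_2)$, with $\varepsilon=0$. Likewise $E_r(L_1\oplus L_2^\vee)=-E_r(L_1\oplus L_2)$, where the two subbundles meet in $L_1$ and $\varepsilon=1$. Each replacement of a line bundle by its dual costs one sign and one change of family.

**Constant rank.** The first general approach is to divide by the intersection. Suppose $\Lambda_1\to F/\Lambda_2$ has constant rank $k$, with locally free cokernel. Then $C=\Lambda_1\cap\Lambda_2$ is a subbundle of rank $n-k$. Since $\Lambda_1+\Lambda_2\subset C^\perp$, the bundles $A_i=\Lambda_i/C$ are isotropic of rank $k$ in the nondegenerate bundle $C^\perp/C$ of rank $2k$, and they meet in $0$ at every point. So $C^\perp/C=A_1\oplus A_2$, and $b$ identifies $A_2$ with $A_1^\vee$. On the flag bundle of $A_1$, if $A_1$ has quotients $L_i$ then $A_1^\vee$ has quotients $L_i^\vee$, so Lemma 1 gives $E_r(A_1^\vee)=(-1)^kE_r(A_1)$. Therefore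
$$E_r(\Lambda_2)=E_r(C)E_r(A_1^\vee)=(-1)^kE_r(C)E_r(A_1)=(-1)^kE_r(\Lambda_1),$$
which is Theorem 1 in this case, since $k\equiv\varepsilon$ modulo $2$.

**Where the rank jumps.** Take $X=\mathbb A^1$ with coordinate $t$, $F=\mathcal O_X^4$ with $q=x_1y_1+x_2y_2$, and
$$\Lambda_1=\langle e_1,e_2\rangle,\qquad \Lambda_2=\langle e_1+tf_2,\;e_2-tf_1\rangle.\tag{5}$$
The second is isotropic: $q$ vanishes on both generators, and $b(e_1+tf_2,e_2-tf_1)=-t+t=0$. The intersection of the fibers is $0$ for $t\neq0$ and has dimension $2$ for $t=0$. The map $\Lambda_2\to\Lambda_1^\vee$ induced by $b$ has matrix $\begin{pmatrix}0&-t\\t&0\end{pmatrix}$, which is invertible away from $t=0$ and zero at $t=0$. So the identification of $A_2$ with $A_1^\vee$, on which the argument rests, is not available across $t=0$.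

Stratifying does not repair this. Let $X$ be reduced, $W\subset X$ a reduced closed subscheme with inclusion $i$, and $j:U\to X$ the inclusion of the complement. Suppose that the rank is constant on $U$ and on $W$, and let $D=E_r(\Lambda_2)-(-1)^\varepsilon E_r(\Lambda_1)$. For $\alpha\in\Omega_*(X)$, the case of constant rank gives $j^*D\alpha=0$. By the localization sequence, $D\alpha=i_*\gamma$ for some $\gamma\in\Omega_*(W)$, about which nothing is known. Applying $D$ once more, $D^2\alpha=Di_*\gamma=i_*D_W\gamma=0$, where $D_W$ is the operator $D$ formed on $W$. This proves $D^2=0$, not $D=0$.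

**A detour that does not see the jump.** In (5) there is a path from $\Lambda_1$ to $\Lambda_2$ with two steps that is uniform in $t$:
$$\Lambda_1=\langle e_1,e_2\rangle\ \longrightarrow\ M_1=\langle e_1,f_2\rangle\ \longrightarrow\ \Lambda_2=\langle e_1+tf_2,\,e_2-tf_1\rangle .$$
All three are maximal isotropic. The first two share the line subbundle $\langle e_1\rangle$, the last two share $\langle e_1+tf_2\rangle$, and neighbors are different at every $t$, including $t=0$, where the path leaves $\Lambda_1$ and comes back to it. Each step has constant rank $k=1$, so $E_r$ changes sign twice.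

This suggests the proof. Connect $\Lambda_1$ to $\Lambda_2$ by steps of constant rank $1$, with the same number of steps over all of $X$; where fewer steps would suffice, waste the remaining ones by stepping out and back. The path involves choices (here, the line $\langle e_1\rangle\subset\Lambda_1$), and in general they cannot be made over $X$. So we let $Z\to X$ be the space of all choices, prove the equality on $Z$, and push it down.

## 7. Exchanging a maximal isotropic subbundle through a hyperplane

This section constructs a single step and shows that it costs exactly one sign.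

**Lemma 2.** Let $N\subset M\subset F$ with $M$ maximal isotropic and $N$ a subbundle of rank $n-1$.

(a) There is a unique maximal isotropic subbundle $M'\subset F$ containing $N$ with $M'_x\ne M_x$ at every point $x$. Its formation commutes with base change.

(b) If $\varphi$ satisfies (4), then $E_\varphi(M')=-E_\varphi(M)$.

**Proof.** (a) We first reduce to rank $2$. The map $F\to N^\vee$ given by $b$ is surjective, so its kernel $N^\perp$ is a subbundle of rank $n+1$, and it contains $N$. For $x\in N^\perp$ and $y\in N$ we have $q(x+y)=q(x)+q(y)+b(x,y)=q(x)$. So $q$ descends to $P=N^\perp/N$, of rank $2$; it is nondegenerate there because $(N^\perp)^\perp=N$. An isotropic subbundle of rank $n$ containing $N$ lies in $N^\perp$, so such subbundles correspond to isotropic line subbundles of $P$. In particular $M$ corresponds to $L=M/N$.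

Now we solve the problem in $P$, locally. Choose a generator $e$ of $L$ and complete it to a basis $e,f$ of $P$. As $q(e)=0$, also $b(e,e)=2q(e)=0$, and nondegeneracy forces $b(e,f)$ to be a unit; scale $f$ so that $b(e,f)=1$. Replace $f$ by $f-q(f)e$. This keeps $b(e,f)=1$, and $q(f-q(f)e)=q(f)-q(f)b(e,f)=0$. So we may assume $q(f)=0$. A line subbundle $L'$ with $L'_x\neq L_x$ for all $x$ maps isomorphically to $P/L$, hence is spanned by $f+se$ for a unique function $s$. Since
$$q(f+se)=q(f)+s\,b(e,f)+s^2q(e)=s,$$
it is isotropic if and only if $s=0$. So $L'$ exists and is unique locally. By uniqueness the local solutions glue, and they are compatible with base change. The preimage $M'$ of $L'$ in $N^\perp$ is the required subbundle.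

(b) At every point $L_x\neq L'_x$, so $P=L\oplus L'$. Both summands are isotropic, so $b$ pairs them perfectly (locally $b(e,f)=1$), and $L'\cong L^\vee$. By Lemma 1(a) applied to $0\to N\to M\to L\to0$ and $0\to N\to M'\to L'\to0$, and by Lemma 1(b),
$$E_\varphi(M')=E_\varphi(N)E_\varphi(L^\vee)=-E_\varphi(N)E_\varphi(L)=-E_\varphi(M).\qquad\square$$

## 8. Chains of maximal isotropic subspaces over a field

The purpose of this section is to see how many steps are needed at one point.

**Lemma 3.** Let $K\supset\mathbb C$ be a field, and let $A,B$ be maximal isotropic subspaces of a nondegenerate quadratic space of dimension $2n$ over $K$. Put $k=n-\dim(A\cap B)$. Then there is a chain $A=M_0,M_1,\dots,M_k=B$ of maximal isotropic subspaces over $K$ such that $M_{j-1}\ne M_j$ and $\dim(M_{j-1}\cap M_j)=n-1$ for all $j$. If $n\ge1$, there is also such a chain of length $m$ for every $m\ge k$ with $m\equiv k\pmod 2$.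

**Proof.** One step toward $B$: let $M$ be maximal isotropic with $M\neq B$, and choose $v\in B\setminus M$. Since $v\notin M=M^\perp$, the functional $b(v,\cdot)$ is not zero on $M$, so $N:=M\cap v^\perp$ is a hyperplane in $M$. It contains $M\cap B$, because $b(v,B)=0$. Put $M'=N+Kv$. It is isotropic, since $q(v)=0$ and $b(v,N)=0$; it has dimension $n$; and it differs from $M$ because $v\notin M$. As $M'\cap B\supseteq(M\cap B)\oplus Kv$, the intersection with $B$ has grown by at least one dimension. It has grown by exactly one, because
$$\dim(M'\cap B)\le\dim(N\cap B)+1\le\dim(M\cap B)+1,$$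
where the first inequality holds because $N$ is a hyperplane in $M'$.

Starting from $A$, we have $\dim(M\cap B)=n$, that is $M=B$, after exactly $k$ steps. This is the first claim.

For the padding, let $n\ge1$, fix a hyperplane of $B$, and let $B'$ be the other maximal isotropic subspace containing it (Lemma 2(a) over $\operatorname{Spec}K$). Append the steps $B\to B'\to B\to\cdots\to B$, an even number $m-k$ of them. $\square$

## 9. The space of chains of fixed length

This section assembles the steps into a projective $X$-scheme $Z$ over which the equality holds, and shows that every field-valued point of $X$ lifts to $Z$.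

**Proposition 4.** In the situation of Theorem 1 there is a projective morphism $p:Z\to X$ such that

(i) $Z(K)\to X(K)$ is surjective for every field $K\supset\mathbb C$; in particular $p$ is surjective;

(ii) for every oriented Borel–Moore homology theory and every $\varphi$ satisfying (4), $E_\varphi(p^*\Lambda_2)=(-1)^\varepsilon E_\varphi(p^*\Lambda_1)$ on $\mathcal H_*(Z)$.

**Proof.** If $n=0$, then $\varepsilon=0$, both operators are the identity, and $Z=X$ works. Let $n\ge1$.

**Step 1: fixing the length.** The distance $k=n-\dim(\Lambda_1\cap\Lambda_2)_x$ depends on $x$, but $k\le n$ and $k\equiv\varepsilon$ modulo $2$ everywhere. Let $m\in\{n-1,n\}$ be the integer with $m\equiv\varepsilon\pmod2$. Then $k\le m$ always: this is clear if $m=n$, and if $m=n-1$, then $n\not\equiv\varepsilon$, so $k\ne n$.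

**Step 2: construction of $Z$.** The aim is to parametrize chains of length $m$ from $\Lambda_1$ to $\Lambda_2$. Put $T_0=X$ and $M_0=\Lambda_1$. Given $T_{j-1}\to X$ and a maximal isotropic $M_{j-1}\subset F|_{T_{j-1}}$, let $T_j\to T_{j-1}$ be the projective bundle of subbundles of rank $n-1$ in $M_{j-1}$. Let $N_j\subset M_{j-1}|_{T_j}$ be the tautological one, and let $M_j\subset F|_{T_j}$ be the subbundle $M'$ of Lemma 2 for $N_j\subset M_{j-1}|_{T_j}$. (If $n=1$, then $N_j=0$ and $T_j=T_{j-1}$.) Finally let $Z\subset T_m$ be the closed subscheme where the map $M_m\to F/\Lambda_2$ vanishes. As a closed subscheme of an iterated projective bundle, $Z$ is projective over $X$. On $Z$ we have $M_m\subset\Lambda_2$, an inclusion of bundles of the same rank $n$ that is injective on fibers, so $M_m=\Lambda_2$ on $Z$.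

**Step 3: proof of (ii).** Restrict all $N_j$ and $M_j$ to $Z$; by Lemma 2(a), $M_j$ is still the exchange of $M_{j-1}$ through $N_j$. Apply Lemma 2(b) $m$ times:
$$E_\varphi(p^*\Lambda_2)=E_\varphi(M_m)=(-1)^mE_\varphi(M_0)=(-1)^\varepsilon E_\varphi(p^*\Lambda_1).$$

**Step 4: proof of (i).** Let $x\in X(K)$, and let $A,B\subset F_x$ be the fibers of $\Lambda_1,\Lambda_2$ over $K$. Dimensions of intersections do not change under field extension, so $k=n-\dim(A\cap B)\equiv\varepsilon\equiv m$, and $k\le m$ by Step 1. Lemma 3 gives a chain $A=M_0,\dots,M_m=B$ over $K$ of length exactly $m$. The hyperplanes $N_j=M_{j-1}\cap M_j$ of $M_{j-1}$ define successively $K$-points of $T_1,\dots,T_m$ over $x$: by the uniqueness and base change in Lemma 2(a), the tautological exchange of $M_{j-1}$ through $N_j$ is the chosen $M_j$. Since $M_m=B$, the last point lies in $Z$. Surjectivity of $p$ follows by taking $K$ to be the residue field of a point of $X$. $\square$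

In example (5), $n=2$, $\varepsilon=0$ and $m=2$. The detour of Section 6 is a section of $Z\to\mathbb A^1$. At $t=0$ the distance is $k=0$ and both steps are padding.

## 10. Descent by the Kimura sequence

**Proof of Theorem 1.** The last task is to bring the equality from $Z$ down to $X$. Take $\mathcal H_*=\Omega_*$ with $\mathbb Q$-coefficients and $\varphi=r$, which satisfies (4) by Section 2, and take $p:Z\to X$ from Proposition 4. Let $\alpha\in\Omega_*(X)$. Since $p$ is proper and surjective, (1) gives $\beta\in\Omega_*(Z)$ with $\alpha=p_*\beta$. By Lemma 1(c) and Proposition 4(ii),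
$$E_r(\Lambda_2)\alpha=p_*E_r(p^*\Lambda_2)\beta=(-1)^\varepsilon p_*E_r(p^*\Lambda_1)\beta=(-1)^\varepsilon E_r(\Lambda_1)\alpha.$$
By (3), $E_r(\Lambda_i)=\sqrt h(\Lambda_i)c_n(\Lambda_i)$, which is the claim. If $\Lambda_1,\Lambda_2$ are positive, they lie in the same family at every point, so $n-\dim(\Lambda_1\cap\Lambda_2)_x$ is even everywhere and $\varepsilon=0$. $\blacksquare$

## 11. Arbitrary oriented Borel–Moore theories under condition (4)

From here on schemes are quasi-projective over $\mathbb C$, $\mathcal H_*$ is an arbitrary oriented Borel–Moore homology theory in the sense of Levine–Morel (Def. 5.1.3), $\Omega_*$ denotes integral cobordism, and no coefficients are inverted unless stated.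

**Theorem 2.** Let $\varphi\in R[[u]]$ satisfy $\varphi(0)=1$ and (4). Then for all $X,F,\Lambda_1,\Lambda_2,\varepsilon$ as in Theorem 1, with $X$ quasi-projective, $E_\varphi(\Lambda_2)=(-1)^\varepsilon E_\varphi(\Lambda_1)$ on $\mathcal H_*(X)$. In particular:

* if $\tfrac12\in R$, then Fulton's conjecture holds for $\mathcal H_*$; for example, it holds for $\Omega_*\otimes\mathbb Z[\tfrac12]$;
* for Chow groups with $\mathbb Z$-coefficients, $c_n(\Lambda_2)=(-1)^\varepsilon c_n(\Lambda_1)$ on $A_*(X)$.

The Kimura sequence is no longer available. By Example 2, surjectivity of $p$ alone does not make $p_*$ surjective integrally, so we now use the full strength of Proposition 4(i). Put $\Omega^R_*=\Omega_*\otimes_{\mathbb L}R$, where $\mathbb L\to R$ classifies the formal group law of $\mathcal H_*$.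

**Lemma 5.** If $p:Z\to X$ is projective and $Z(K)\to X(K)$ is surjective for all fields $K\supset\mathbb C$, then $p_*:\Omega^R_*(Z)\to\Omega^R_*(X)$ is surjective.

**Proof.** For $W\subset X$ closed with inclusion $i$, and $j:U=X\setminus W\to X$, the sequence
$$\Omega^R_*(W)\xrightarrow{\,i_*\,}\Omega^R_*(X)\xrightarrow{\,j^*\,}\Omega^R_*(U)\to0\tag{6}$$
is exact: for $\Omega_*$ this is Levine–Morel, Thm 3.2.7, and $\otimes_{\mathbb L}R$ is right exact.

For a reduced closed subscheme $W\subset X$, let $p_W:Z_W=Z\times_XW\to W$. It satisfies the hypothesis of the lemma as well: lift the image in $X(K)$ of a point of $W(K)$ to $Z(K)$. We show by noetherian induction that $p_{W*}$ is surjective for every such $W$. If $W=\emptyset$ there is nothing to prove. Otherwise let $\eta$ be the generic point of a component of $W$. The hypothesis with $K=\kappa(\eta)$ gives a $\kappa(\eta)$-point of $Z_W$ over $\eta$. Since $W$ is reduced, $\mathcal O_{W,\eta}=\kappa(\eta)$, so this point extends to a section $s:U\to Z_U$ of $p_U:Z_U\to U$ over some nonempty open $U\subset W$. As $p_U$ is separated, $s$ is a closed immersion,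 so $s_*$ is defined and $p_{U*}s_*=\mathrm{id}$. Thus $p_{U*}$ is surjective.

Let $\alpha\in\Omega^R_*(W)$. Write $\alpha|_U=p_{U*}\beta_U$ and, by (6) on $Z_W$, lift $\beta_U$ to $\beta\in\Omega^R_*(Z_W)$. Push-forward commutes with restriction to open subschemes, so $\alpha-p_{W*}\beta$ restricts to $0$ on $U$. By (6) it is $i'_*\gamma$ for some $\gamma\in\Omega^R_*(W')$, where $i'$ is the inclusion of $W'=W\setminus U$ with its reduced structure. By induction $\gamma=p_{W'*}\delta$. Pushing $\delta$ forward to $Z_W$ shows that $i'_*\gamma$, hence also $\alpha$, lies in the image of $p_{W*}$.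

Finally apply this to $W=X_{\mathrm{red}}$. By (6) with $U=\emptyset$, $\Omega^R_*(X_{\mathrm{red}})\to\Omega^R_*(X)$ is surjective. So the composite $\Omega^R_*(Z_{X_{\mathrm{red}}})\to\Omega_*^R(X_{\mathrm{red}})\to\Omega^R_*(X)$ is surjective, and it factors through $p_*$. $\square$

**Proof of Theorem 2.**

**Step 1: the theory $\Omega^R_*$.** Here the argument of Section 10 works with Lemma 5 in place of (1). The facts (F1)–(F3) hold for $\Omega^R_*$, because they hold for $\Omega_*$ and the projective bundle formula is preserved by $\otimes_{\mathbb L}R$. The coefficient ring is $R$ and the formal group law is that of $\mathcal H_*$, so condition (4) is the same. Take $p:Z\to X$ from Proposition 4; $Z$ is quasi-projective because $X$ is. By Proposition 4(i) and Lemma 5, every $\alpha\in\Omega^R_*(X)$ is $p_*\beta$, and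
$$E_\varphi(\Lambda_2)\alpha=p_*E_\varphi(p^*\Lambda_2)\beta=(-1)^\varepsilon p_*E_\varphi(p^*\Lambda_1)\beta=(-1)^\varepsilon E_\varphi(\Lambda_1)\alpha.$$

**Step 2: fundamental classes of smooth schemes in $\mathcal H_*$.** We transport Step 1 by universality. By Levine–Morel, Thm 7.1.3, there is a natural transformation $\Omega_*\to\mathcal H_*$ compatible with push-forwards, l.c.i. pull-backs and external products, hence with Chern operators. It extends $R$-linearly to $\theta:\Omega^R_*\to\mathcal H_*$. Let $W$ be smooth and quasi-projective, with data $(F,q,\Lambda_1,\Lambda_2)$ as in Theorem 1. Since $1_W$ is pulled back from $\operatorname{Spec}\mathbb C$, $\theta(1_W)=1_W$. Applying $\theta$ to the equality of Step 1 for $\alpha=1_W$,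
$$E_\varphi(\Lambda_2)1_W=(-1)^\varepsilon E_\varphi(\Lambda_1)1_W\quad\text{in }\mathcal H_*(W).\tag{7}$$

**Step 3: reduction to affine $X$.** The next step needs $F$ to be globally generated. By Jouanolou's trick there is a torsor $a:X'\to X$ under a vector bundle with $X'$ affine. By extended homotopy, $a^*:\mathcal H_*(X)\to\mathcal H_*(X')$ is an isomorphism, and it commutes with Chern operators. So the equality on $X'$ for the pulled-back data implies the one on $X$, and we may assume that $X$ is affine.

**Step 4: a smooth universal example.** We now exhibit the data on $X$ as a pull-back from a smooth scheme. As $X$ is affine, $F$ is a quotient of some $\mathcal O_X^N$, so it is the pull-back of the universal quotient bundle $Q$ of rank $2n$ under a map from $X$ to a Grassmannian $\mathrm{Gr}$. Let $S$ be the open subscheme of nondegenerate forms in the total space of $\operatorname{Sym}^2Q^\vee$ over $\mathrm{Gr}$; it is smooth, and carries a tautological form $q^W$ on $Q|_S$. Let $I\to S$ be the projective scheme of maximal isotropic subbundles of $Q|_S$.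

The morphism $I\to S$ is smooth. Étale locally on $S$, diagonalizing $q^W$ and extracting square roots makes $(Q,q^W)$ the standard hyperbolic form. So it suffices that the isotropic Grassmannian of a hyperbolic space is smooth. Every maximal isotropic $A$ has a maximal isotropic complement $B$, which $b$ identifies with $A^\vee$, so that the form is $q(a+\xi)=\xi(a)$ on $A\oplus A^\vee$. The subspaces complementary to $B$ are the graphs of maps $\psi:A\to A^\vee$, and such a graph is isotropic if and only if $\psi(a)(a)=0$ for all $a$, that is, if and only if $\psi$ is alternating. The same holds over any base. So $A$ has an open neighborhood isomorphic to the affine space $\bigwedge^2A^\vee$.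

Let $W\subset I\times_SI$ be the locus where the two tautological subbundles $\Lambda^W_1,\Lambda^W_2$ satisfy $n-\dim(\Lambda^W_1\cap\Lambda^W_2)\equiv\varepsilon\pmod2$. It is open and closed, because this parity is locally constant. So $W$ is smooth and quasi-projective, and Step 2 applies to it. The form $q$ and the subbundles $\Lambda_1,\Lambda_2$ define a morphism $f:X\to W$ along which $(Q,q^W,\Lambda^W_1,\Lambda^W_2)$ pulls back to $(F,q,\Lambda_1,\Lambda_2)$.

**Step 5: pull-back along the graph.** The morphism $f$ need not be l.c.i., so there may be no $f^*$ on $\mathcal H_*$. Instead we use the graph $\Gamma:X\to X\times W$ of $f$. It is a section of the smooth projection $\mathrm{pr}_1$, hence a regular embedding, and $\Gamma^*$ exists. For $\alpha\in\mathcal H_*(X)$ and a vector bundle $V$ on $W$ we claim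
$$\Gamma^*\bigl(\alpha\times E_\varphi(V)1_W\bigr)=\Gamma^*E_\varphi(\mathrm{pr}_2^*V)(\alpha\times1_W)=E_\varphi(f^*V)\,\Gamma^*\mathrm{pr}_1^*\alpha=E_\varphi(f^*V)\,\alpha.\tag{8}$$
First equality: $\alpha\times c_1(L)\beta=c_1(\mathrm{pr}_2^*L)(\alpha\times\beta)$ for line bundles, since external products are compatible with $c_1$. For $c_i(V)$ pull back along $X\times\mathrm{Fl}(V)\to X\times W$. This is injective by (F2) and compatible with external products, and upstairs $c_i(V)$ is the $i$-th elementary symmetric polynomial in first Chern operators. The claim for $E_\varphi$ follows because external products are $R$-linear. Second equality: $\Gamma^*$ commutes with Chern operators, $\Gamma^*\mathrm{pr}_2^*V=f^*V$ as $\mathrm{pr}_2\Gamma=f$, and $\alpha\times1_W=\mathrm{pr}_1^*\alpha$, because $1_W$ is pulled back from $\operatorname{Spec}\mathbb C$. Third equality: $\Gamma^*\mathrm{pr}_1^*=(\mathrm{pr}_1\Gamma)^*=\mathrm{id}$ by functoriality of l.c.i. pull-backs.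

Take $V=\Lambda^W_2$ and $V=\Lambda_1^W$ in (8) and use (7):
$$E_\varphi(\Lambda_2)\alpha=\Gamma^*\bigl(\alpha\times E_\varphi(\Lambda_2^W)1_W\bigr)=(-1)^\varepsilon\Gamma^*\bigl(\alpha\times E_\varphi(\Lambda_1^W)1_W\bigr)=(-1)^\varepsilon E_\varphi(\Lambda_1)\alpha.$$

**Step 6: the special cases.** If $\tfrac12\in R$, take $\varphi=r$, which satisfies (4) by Section 2, and use (3) with $\varepsilon=0$. For Chow groups with $\mathbb Z$-coefficients, take $\varphi=1$ (Example 4). $\blacksquare$

## 12. Which normalizations work, and why $2$ must be inverted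

Section 6 showed that split bundles of rank four involve only the sign rule (4). The next theorem says that they already force it.

**Theorem 3.** Let $\varphi\in R[[u]]$ with $\varphi(0)=1$. The following are equivalent.

1. $E_\varphi(\Lambda_1)=E_\varphi(\Lambda_2)$ on $\mathcal H_*(X)$ for all $n$, all quasi-projective $X$, and all maximal isotropic $\Lambda_1,\Lambda_2\subset F$ in the same family at every point.
2. The same for $n=2$ and $X=\mathbb P^N\times\mathbb P^N$, $N\ge1$.
3. $\varphi$ satisfies (4).

If $\tfrac12\in R$, these are equivalent to: $\varphi=r\cdot\eta$ with $\eta(0)=1$ and $\eta(\chi(u))=\eta(u)$. So $\sqrt h$ is the unique multiplicative normalization up to factors even under $L\mapsto L^\vee$. For integral $\Omega_*$, with $R=\mathbb L$, no such $\varphi$ exists, so inverting $2$ is necessary.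

**Proof.** (3)$\Rightarrow$(1) is Theorem 2 with $\varepsilon=0$, and (1)$\Rightarrow$(2) is a specialization.

**Step 1: (2)$\Rightarrow$(3).** We read off (4) from one family of examples. On $X=\mathbb P^N\times\mathbb P^N$ put $L_i=\mathrm{pr}_i^*\mathcal O(1)$, $\Lambda_1=L_1\oplus L_2$, $F=\Lambda_1\oplus\Lambda_1^\vee$ with the hyperbolic form, and $\Lambda_2=\Lambda_1^\vee$. As $\Lambda_1\cap\Lambda_2=0$ and $n=2$, they lie in the same family at every point. Apply (2) to the fundamental class. By (F2), and with $c_1(L_i^\vee)=\chi(c_1(L_i))$ and $\chi(u)=u\,g(u)$, this is an equality in $R[u_1,u_2]/(u_1^{N+1},u_2^{N+1})$. As it holds for all $N$, we get in $R[[u_1,u_2]]$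
$$\varphi(u_1)u_1\,\varphi(u_2)u_2=\rho(u_1)u_1\,\rho(u_2)u_2,\qquad\rho(u):=\varphi(\chi(u))\,g(u).$$
Cancel $u_1u_2$ and set $u_2=0$. Since $\varphi(0)=1$ and $\rho(0)=g(0)=-1$, this says $\varphi(u_1)=-\rho(u_1)$. Multiplied by $u_1$, this is (4).

**Step 2: the case $\tfrac12\in R$.** Canceling $u$, condition (4) reads $\varphi(\chi(u))\,g(u)=-\varphi(u)$, and $r$ satisfies the same equation. Put $\eta=\varphi/r$, so $\eta(0)=1$. Dividing one equation by the other (all series involved are units), (4) for $\varphi$ is equivalent to $\eta(\chi(u))=\eta(u)$.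

**Step 3: the case $R=\mathbb L$.** We compare coefficients of $u$ in (4). Write $F(u,v)=u+v+a_{11}uv+\cdots$. From $F(u,\chi(u))=0$ we get $\chi(u)=-u+a_{11}u^2+\cdots$, so $g(u)=-1+a_{11}u+\cdots$. With $\varphi=1+cu+\cdots$,
$$\varphi(\chi(u))\,g(u)=(1-cu+\cdots)(-1+a_{11}u+\cdots)=-1+(a_{11}+c)u+\cdots,$$
and this must equal $-\varphi(u)=-1-cu-\cdots$. Hence $a_{11}=-2c$. But $a_{11}\notin2\mathbb L$: $\mathbb L$ is a polynomial ring over $\mathbb Z$ in which $a_{11}$ is, up to sign, a polynomial generator. One can also see this directly: the formal group law $u+v-uv$ over $\mathbb Z$ is classified by a ring map $\mathbb L\to\mathbb Z$ with $a_{11}\mapsto-1$, and $-1$ is not even. So no $\varphi\in\mathbb L[[u]]$ with $\varphi(0)=1$ satisfies (4), and by the equivalence none satisfies (1). $\blacksquare$
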